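# Interval discrepancy: how an optimal strategy splits its longest interval

## 1. Strategies of length at most six and the golden ratio

Cut the unit interval into pieces, one cut at a time, and try to keep the pieces comparable in length at every moment.

**Definition (strategy).** A strategy of length $n$ is a sequence $\mathcal S=(\mathcal I_1,\dots,\mathcal I_n)$ of partitions of $[0,1]$ into intervals, with $\mathcal I_1=\{[0,1]\}$, where $\mathcal I_{t+1}$ arises from $\mathcal I_t$ by splitting one of its intervals into two subintervals of positive length. So $\mathcal I_t$ has $t$ intervals. We call $\mathcal I_t$ stage $t$, and the passage $\mathcal I_t\to\mathcal I_{t+1}$ step $t$.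

**Definition (discrepancy).** For a partition $\mathcal I$, $\mathrm{disc}(\mathcal I)$ is the length of its longest interval divided by the length of its shortest. Then $\mathrm{disc}(\mathcal S)=\max_{t\le n}\mathrm{disc}(\mathcal I_t)$, and $\mathrm{disc}(n)$ is the minimum of $\mathrm{disc}(\mathcal S)$ over strategies of length $n$. A strategy of length $n$ is optimal if $\mathrm{disc}(\mathcal S)=\mathrm{disc}(n)$.

For example, cut $[0,1]$ into lengths $\tfrac35,\tfrac25$, then halve the piece of length $\tfrac35$. The stages have ratios $1$, $\tfrac32$, and $\tfrac25/\tfrac3{10}=\tfrac43$, so this strategy of length $3$ has discrepancy $\tfrac32$.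

Only ratios of lengths matter, so we allow ourselves to rescale the whole interval. We describe a stage by its multiset of lengths.

Here is the problem, which comes from Jared DeLeo, Owen Henderschedt, Chris Wells, "A finite victory over de Bruijn-Erdős in interval discrepancy", arXiv:2605.29166 (2026). Take an optimal strategy and a stage with lengths $x_1\ge x_2\ge\dots\ge x_k$ at which the next step splits the largest interval, $x_1=x_1'+x_1''$ with $x_1'\ge x_1''$. Must both new pieces be at most as long as every old one, that is,
$$x_k\ \ge\ x_1'\ \ge\ x_1''\ ?$$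

The weaker inequality $x_k\ge x_1''$ is cheap. If $x_1''>x_k$, then $x_1\ge 2x_1''>2x_k$. So $x_k\ge x_1''$ holds in every strategy with discrepancy at most $2$. The issue is the larger piece $x_1'$.

There is an easy argument that uses only the two stages around the split. Put $\varphi=\frac{1+\sqrt5}2$, so that $\varphi=1+1/\varphi$.

**Golden-ratio inequality.** In any strategy with $\mathrm{disc}(\mathcal S)\le\varphi$, every splitting of a largest interval satisfies $x_k\ge x_1'$.

*Proof.* Let $\Delta=\mathrm{disc}(\mathcal S)$ and suppose some splitting of a largest interval has $x_1'>x_k$. After the step, both new pieces are present, so $x_1'/x_1''\le\Delta$, that is, $x_1''\ge x_1'/\Delta$. Hence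
$$x_1=x_1'+x_1''\ \ge\ x_1'\Big(1+\frac1\Delta\Big)\ >\ x_k\Big(1+\frac1\Delta\Big).$$
Before the step, $x_1\le\Delta x_k$. Together, $\Delta>1+1/\Delta$, so $\Delta^2-\Delta-1>0$, and since $\Delta>0$ this means $\Delta>\varphi$. $\square$

So the claim holds for length $n$ as soon as $\mathrm{disc}(n)\le\varphi$. This is the case for $n\le6$. Let $r=2^{1/3}$, so $r^3=2$, and consider, up to scaling, the stages
$$\{1+r+r^2\},\quad \{r^2,\,1+r\},\quad \{1,r,r^2\},\quad \{1,r,\tfrac{r^2}2,\tfrac{r^2}2\},\quad \{1,\tfrac r2,\tfrac r2,\tfrac{r^2}2,\tfrac{r^2}2\},\quad \{\tfrac12,\tfrac12,\tfrac r2,\tfrac r2,\tfrac{r^2}2,\tfrac{r^2}2\}.$$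
Each arises from the one before by one split. With $r\approx1.260$, $r^2\approx1.587$, $\tfrac{r^2}2=\tfrac1r\approx0.794$ and $\tfrac r2\approx0.630$, the ratios are
$$1,\qquad \frac{1+r}{r^2}\approx1.42,\qquad r^2,\qquad \frac{r}{1/r}=r^2,\qquad \frac{1}{r/2}=\frac2r=r^2,\qquad r^2 .$$
So this strategy of length $6$ has discrepancy $r^2=2^{2/3}$. Its first $n$ stages form a strategy of length $n$ with discrepancy at most $2^{2/3}$, for each $n\le6$. Finally $2^{2/3}<\varphi$, because $(2^{2/3})^3=4$ while $\varphi^3=2\varphi+1>4.2$. Therefore $\mathrm{disc}(n)\le 2^{2/3}<\varphi$ for $n\le 6$, and every optimal strategy of length at most six satisfies the claim.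

What changes for $n\ge7$?

## 2. Two consecutive stages decide nothing above $\varphi$

It is known that $\mathrm{disc}(n)\le 2^{1-1/\lceil n/2\rceil}$. This bound is attained by an explicit strategy called lex-merge, and it is conjectured that equality holds for all $n$. For $n=7,8$ the bound is $2^{3/4}\approx1.682$, which exceeds $\varphi$: indeed $(2^{3/4})^4=8$, while $\varphi^4=3\varphi+2<6.9$. As $n$ grows the bound tends to $2$. So the argument of Section 1 has no purchase unless $\mathrm{disc}(n)$ is smaller than conjectured. Nor can that argument be sharpened.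

**Sharpness of $\varphi$.** For each $\varepsilon>0$ there is a strategy of length $3$ with $\mathrm{disc}(\mathcal S)\le\varphi+\varepsilon$ that violates $x_k\ge x_1'$.

*Proof.* Choose $\eta>0$ with $1+\eta<\varphi$ and $\varphi\eta\le\varepsilon$. Up to scaling, split the whole interval into $a=\varphi(1+\eta)$ and $b=1$, then split $a$, the larger of the two, into
$$a'=1+\eta,\qquad a''=\frac{1+\eta}{\varphi}.$$
This is consistent, because $a'+a''=(1+\eta)(1+1/\varphi)=(1+\eta)\varphi$. Stage 2 has ratio $\varphi(1+\eta)$. At stage 3 the lengths are $1+\eta>1>\frac{1+\eta}\varphi$, so the ratio is $a'/a''=\varphi$. Hence $\mathrm{disc}(\mathcal S)=\varphi(1+\eta)\le\varphi+\varepsilon$, while $x_1'=1+\eta>1=x_k$. $\square$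

A concrete instance: the stages $\{2.65\}$, $\{1.65,\,1\}$, $\{1.02,\,1,\,0.63\}$ have ratios $1$, $1.65$ and $1.02/0.63<1.62$. All are below $2^{3/4}$, since $1.65^4<7.5<8$; yet $x_1'=1.02>1=x_2$. So knowing that all ratios around a split stay below $2^{3/4}$, or merely below $2$, does not give the claim. If the claim is true for $n\ge7$, the reason must involve stages far from the split: the whole strategy has to be optimal.

## 3. Length three by hand, and one step of merging backwards

Two small computations show where global information can come from.

**Length three.** Scale stage 2 to lengths $a\ge 1$. If the interval of length $1$ is split, then $a\ge1$ remains beside a piece of length at most $\frac12$, and the ratio is at least $2$. Otherwise $a$ is split into $a'\ge a''$; since $a''\le a/2$ and the interval of length $1$ survives, stage 3 has ratio at least $1/a''\ge 2/a$. (If $a=1$, either choice is covered.) Since stage 2 has ratio $a$, the discrepancy is at least $\max(a,2/a)\ge\sqrt2$. If it equals $\sqrt2$, then $a=\sqrt2$, and $1/a''\le\sqrt2$ gives $a''\ge\frac1{\sqrt2}=\frac a2$, so the split is into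 halves. The resulting strategy does have discrepancy $\sqrt2$: the stages $\{\sqrt2,1\}$ and $\{1,\frac1{\sqrt2},\frac1{\sqrt2}\}$ both have ratio $\sqrt2$. So $\mathrm{disc}(3)=\sqrt2=2^{1-1/2}$. The optimal strategy is unique up to left/right order, and at stage 2 we see $x_2=1=\sqrt2\cdot x_1'$.

Notice what made the lower bound work: an interval that *survives* forces the longest length to stay up, while each split pushes the shortest length down. And equality left no freedom.

**Backwards from $\{1,r,r^2\}$, with $r=2^{1/3}$.** Suppose we somehow know that stage 3 is $\{1,r,r^2\}$ and that all ratios are at most $2^{2/3}\approx 1.587$. Stage 2 comes from stage 3 by merging two intervals. The three options are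
$$\{1+r,\ r^2\}:\ \approx1.42;\qquad \{1+r^2,\ r\}:\ \approx2.05;\qquad \{r+r^2,\ 1\}:\ \approx2.85 .$$
Only the merger of the two smallest is allowed.

This suggests a plan for general $n$. With $m=\lceil n/2\rceil$, follow the longest interval forward from stage $m$ to get the lower bound, and read off from equality that stage $m$ must be the geometric progression $1,r,\dots,r^{m-1}$ with $r=2^{1/m}$. Then run time backwards from stage $m$, and show that at each step the two smallest intervals must be merged. This determines *every* optimal strategy, and the claim can be read off.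

## 4. The sequence $w$ and the full description of optimal strategies

Fix $n\ge1$ and set
$$m=\lceil n/2\rceil,\qquad r=2^{1/m},\qquad D=2^{1-1/m}=\frac2r=r^{m-1}<2,$$
so $n\in\{2m-1,2m\}$.

Run the merging rule backwards from $1,r,\dots,r^{m-1}$. If each merged interval is the largest so far, the intervals behave like a queue: remove two from the front, append their sum at the back. The lengths then form one sequence $w_0,\dots,w_{2m-2}$:
$$w_j=r^j\quad(0\le j\le m-1),\qquad w_{m+i}=w_{2i}+w_{2i+1}\quad(0\le i\le m-2).\tag{1}$$
The recursion is well defined, since $i\le m-2$ gives $2i+1\le m+i-1$, so both terms on the right come earlier.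

For $m=4$, $r=2^{1/4}$, the sequence is approximately
$$1,\quad 1.189,\quad 1.414,\quad 1.682,\quad w_4=w_0+w_1\approx2.189,\quad w_5=w_2+w_3\approx3.096,\quad w_6=w_4+w_5\approx5.285,$$
and the stages, from $4$ back to $1$, are $\{w_0,w_1,w_2,w_3\}$, $\{w_2,w_3,w_4\}$, $\{w_4,w_5\}$, $\{w_6\}$.

**Theorem 1.**

1. $\mathrm{disc}(n)=D=2^{1-1/\lceil n/2\rceil}$ for every $n$.
2. A strategy of length $n$ is optimal if and only if, up to scaling, its multisets of lengths are:
   - stage $k$, $1\le k\le m$: $\ A_k=\{w_{2m-2k},\,w_{2m-2k+1},\dots,w_{2m-k-1}\}$;
   - stage $m+j$, $1\le j\le n-m$: $\ r^0,\dots,r^{m-1-j}$ once each, and $\tfrac12r^i$ twice for each $m-j\le i\le m-1$.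

   In an optimal strategy every step splits the unique largest interval. For $n\ge2$, step $k<m$ splits $w_{2m-k-1}$ into $w_{2m-2k-1}>w_{2m-2k-2}$, and steps $t\ge m$ split into equal halves. Hence there are exactly $2^{m-1}$ optimal strategies of length $n$.
3. In any optimal strategy, at any stage $k<n$, the interval split is the largest one, $x_1=x_1'+x_1''$ with $x_1'\ge x_1''$, and
$$x_k\ \ge\ 2^{1/\lceil n/2\rceil}\,x_1'\ >\ x_1'\ \ge\ x_1''.$$
The constant $2^{1/\lceil n/2\rceil}$ is best possible: equality holds at every stage $m\le k\le n-1$.
4. In any strategy with $\mathrm{disc}(\mathcal S)\le\varphi$, every splitting of a largest interval satisfies $x_k\ge x_1'$. The constant $\varphi$ is best possible: for each $\varepsilon>0$ there is a strategy of length $3$ with $\mathrm{disc}(\mathcal S)\le\varphi+\varepsilon$ that violates $x_k\ge x_1'$.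

Part 1 settles the conjecture quoted in Section 2. Part 3 says that the claim is true, with room to spare. Part 4 was proved in Sections 1 and 2. It remains to prove parts 1 to 3.

## 5. Log-convexity of the merging sequence

**Step 1.** *This step supplies two facts about $w$: it grows by a factor of at least $r$ each time, and $w_p+w_{p+2}\ge2w_{p+1}$.* The first bounds the ratios in our strategy and gives the constant in part 3; the second will rule out wrong mergers. Both follow from one statement about successive ratios.

We use the mediant inequality: if $b,d>0$ and $\frac ab\le\frac cd$, then $\frac ab\le\frac{a+c}{b+d}\le\frac cd$. (With $ad\le bc$, both inequalities follow by cross-multiplying.)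

**Lemma 2.** Let $m\ge2$ and $\rho_j=w_{j+1}/w_j$ for $0\le j\le2m-3$. Then
$$r=\rho_0\le\rho_1\le\dots\le\rho_{2m-3}.$$
Consequently $w$ is strictly increasing, $w_{j+1}\ge r\,w_j$ for all $0\le j\le 2m-3$, and
$$w_p+w_{p+2}\ \ge\ 2\sqrt{w_pw_{p+2}}\ \ge\ 2w_{p+1}\qquad(0\le p\le2m-4).\tag{2}$$

*Proof.* The first ratios are explicit: $\rho_j=r$ for $0\le j\le m-2$. Next, since $r^m=2$,
$$\rho_{m-1}=\frac{w_0+w_1}{w_{m-1}}=\frac{1+r}{r^{m-1}}=\frac{r(1+r)}2\ \ge\ r .$$
So $\rho_0\le\dots\le\rho_{m-1}$. If $m=2$, these are all the ratios.

Let $m\ge3$. The remaining ratios are $\rho_{m+i}$ with $0\le i\le m-3$. By (1),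
$$\rho_{m+i}=\frac{w_{2i+2}+w_{2i+3}}{w_{2i}+w_{2i+1}},\qquad\text{where}\quad \frac{w_{2i+2}}{w_{2i}}=\rho_{2i}\rho_{2i+1},\quad \frac{w_{2i+3}}{w_{2i+1}}=\rho_{2i+1}\rho_{2i+2}.$$
By the mediant inequality, $\rho_{m+i}$ lies between these two products.

We show by induction on $i$ that $\rho_{m+i}\ge\rho_{m+i-1}$. Suppose $\rho_0\le\dots\le\rho_{m+i-1}$. Since $i\le m-3$, we have $2i+2\le m+i-1$, so the hypothesis covers $\rho_{2i}\le\rho_{2i+1}\le\rho_{2i+2}$. Hence we know which product is the smaller one:
$$\rho_{2i}\rho_{2i+1}\ \le\ \rho_{m+i}\ \le\ \rho_{2i+1}\rho_{2i+2}.\tag{3}$$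

If $i=0$, then $\rho_m\ge\rho_0\rho_1=r^2\ge\frac{r(1+r)}2=\rho_{m-1}$, because $2r\ge1+r$.

If $i\ge1$, then
$$\rho_{m+i}\ \ge\ \rho_{2i}\rho_{2i+1}\ \ge\ \rho_{2i-1}\rho_{2i}\ \ge\ \rho_{m+i-1}.$$
The first inequality is the left half of (3). The second holds because $\rho_{2i+1}\ge\rho_{2i-1}$. The third is the right half of (3) for $i-1$, established at the previous stage of the induction. This completes the induction.

All ratios are at least $r>1$, so $w$ is strictly increasing and $w_{j+1}\ge rw_j$. In (2), the first inequality is AM–GM, and the second is $w_pw_{p+2}\ge w_{p+1}^2$, that is, $\rho_{p+1}\ge\rho_p$. $\square$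

For $m=4$ the ratios are approximately $1.189,\,1.189,\,1.189,\,1.302,\,1.414,\,1.707$.

## 6. The listed stages form strategies of discrepancy at most $D$

**Step 2.** *This step shows that strategies as in part 2 exist and have discrepancy at most $D$.* It gives the upper bound in part 1 and, once the lower bound is known, the "if" direction of part 2. The upper bound is the known one quoted in Section 2; the proof here makes the notes self-contained.

First, each listed multiset arises from the previous one by one split. Putting $k=1$ and $k=m$ in the formula, $A_1=\{w_{2m-2}\}$ is a single interval and $A_m=\{w_0,\dots,w_{m-1}\}=\{r^0,\dots,r^{m-1}\}$. For $1\le k<m$, put $i=m-k-1$, so $0\le i\le m-2$. Then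
$$A_k=\{w_{2i+2},\dots,w_{m+i}\},\qquad A_{k+1}=\{w_{2i},\dots,w_{m+i-1}\}.$$
Splitting $w_{m+i}$ into $w_{2i}$ and $w_{2i+1}$, which is possible by (1), turns $A_k$ into $A_{k+1}$. From stage $m$ on, one halves $r^{m-1},r^{m-2},\dots$ in turn: the passage from stage $m+j-1$ to stage $m+j$ halves $r^{m-j}$.

Now the ratios.

- Stage $1$ has ratio $1$, and stage $m$ has ratio $r^{m-1}=D$ (for $m=1$ both say $1$).
- Stage $k$ with $2\le k<m$, and $i=m-k-1$: the longest length is $w_{m+i}=w_{2i}+w_{2i+1}$ and the shortest is $w_{2i+2}$. Lemma 2 gives $w_{2i+1}\le r^{-1}w_{2i+2}$ and $w_{2i}\le r^{-2}w_{2i+2}$, so the ratio is at most $r^{-2}+r^{-1}\le\frac2r=D$.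
- Stage $m+j$ with $1\le j\le m-1$: the halves $\frac12r^i$ are at most $\frac12r^{m-1}=\frac1r<1$, while the unhalved lengths $r^0,\dots,r^{m-1-j}$ are at least $1$. So the longest is $r^{m-1-j}$, the shortest is the smallest half $\frac12r^{m-j}$, and the ratio is exactly $\frac2r=D$.
- Stage $2m$, if $n=2m$: the lengths are $\frac12r^i$, twice each, for $0\le i\le m-1$, with ratio $r^{m-1}=D$.

So every strategy with the multisets of part 2 has discrepancy at most $D$.

## 7. A surviving interval and the lower bound

**Step 3a.** *This step proves $\mathrm{disc}(\mathcal S)\ge D$ for every strategy of length $n$.* As for length three, we compare how fast the longest length must fall with an interval that survives.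

Let $\mathcal S$ have length $n$, $\Delta=\mathrm{disc}(\mathcal S)$, and let $L_t$ and $s_t$ be the longest and shortest lengths at stage $t$. For $t<n$, step $t$ splits an interval of length at most $L_t$, so its smaller piece has length at most $L_t/2$. Hence
$$s_{t+1}\le\frac{L_t}2,\qquad L_{t+1}\ \le\ \Delta\, s_{t+1}\ \le\ \frac\Delta2\,L_t.\tag{4}$$
There are $m-1$ steps from stage $m$ to stage $2m-1\le n$. Each destroys one interval, so at least one of the $m$ intervals of $\mathcal I_m$ is still present in $\mathcal I_{2m-1}$. That interval has length at least $s_m$ and at most $L_{2m-1}$. Using (4) for $t=m,\dots,2m-2$, and then $L_m\le\Delta s_m$,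
$$s_m\ \le\ L_{2m-1}\ \le\ \Big(\frac\Delta2\Big)^{m-1}L_m\ \le\ \Big(\frac\Delta2\Big)^{m-1}\Delta\,s_m.\tag{5}$$
So $\Delta^m\ge2^{m-1}$, that is, $\Delta\ge2^{1-1/m}=D$. With Step 2, this proves part 1: the minimum is $D$. It also proves the "if" direction of part 2.

**Step 3b.** *This step extracts from equality the exact lengths at stages $m,\dots,2m-1$ of an optimal strategy.* Let $\mathcal S$ be optimal, so $\Delta=D$. Since $(D/2)^{m-1}D=D^m/2^{m-1}=1$, the two ends of (5) agree. So every inequality in (5) is an equality, and so is every inequality in (4) for $m\le t\le2m-2$. Scale so that $s_m=1$. Then $L_m=D=r^{m-1}$ and $L_{t+1}=\frac D2L_t=L_t/r$, hence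
$$L_{m+j}=r^{m-1-j}\qquad(0\le j\le m-1).\tag{6}$$

Let $m\le t\le2m-2$. Equality in (4) gives $s_{t+1}=L_t/2$. The smaller piece created by step $t$ has length at least $s_{t+1}=L_t/2$. It also has length at most half of the interval split, hence at most $L_t/2$. So the interval split has length exactly $L_t$, and it is split into two halves of length
$$\frac{L_t}2\ \le\ \frac{L_m}2=\frac{r^{m-1}}2=\frac1r<1 .$$
Thus every interval created between stages $m$ and $2m-1$ is shorter than $1$. So every interval of length at least $1$ that occurs at stages $m,\dots,2m-1$ already belongs to $\mathcal I_m$. By (6), for each $0\le j\le m-1$ an interval of length $L_{m+j}=r^{m-1-j}\ge1$ occurs at stage $m+j$; therefore it belongs to $\mathcal I_m$. These are $m$ distinct lengths, and $\mathcal I_m$ has only $m$ intervals. So the lengths of $\mathcal I_m$ are exactly $r^0,\dots,r^{m-1}$, which is $A_m$.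

Step $m+j$, for $0\le j\le m-2$, halves an interval of length $L_{m+j}=r^{m-1-j}\ge1$, and $\mathcal I_m$ has exactly one interval of that length. So $r^{m-1},r^{m-2},\dots,r$ are halved in turn, and stages $m,\dots,2m-1$ are as listed in part 2.

**Step 3c.** *This step handles the one remaining step, from stage $2m-1$ to stage $2m$, when $n=2m$.* Inequality (5) does not see it, so it needs its own argument.

If $m=1$, then $D=1$, so the two pieces at stage $2$ are equal. Let $m\ge2$. Stage $2m-1$ consists of one interval of length $1$ and of $\frac12r^i$, twice each, for $1\le i\le m-1$; the latter are all at most $\frac1r<1$. If an interval of length $y<1$ were split, then the interval of length $1$ would remain beside a piece of length at most $y/2<\frac12$, giving a ratio $>2>D$. So the interval of length $1$, the unique largest, is split, into $p'\ge p''$. An interval of length $\frac12r^{m-1}=\frac1r$ remains, so $p''\ge\frac{1/r}{D}=\frac12$, since $rD=2$. As $p'+p''=1$, we get $p'=p''=\frac12$, and stage $2m$ is as listed.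

## 8. Merging backwards from stage $m$

**Step 4a.** *This step determines stages $1,\dots,m$ of an optimal strategy.* For $m=1$, stage $1$ is already known, so let $m\ge2$ and let $\mathcal S$ be optimal, scaled as in Step 3b. We show by downward induction on $k$ that $\mathcal I_k$ has length multiset $A_k$ for $1\le k\le m$. The case $k=m$ is Step 3b.

Assume the statement for $k+1$, where $1\le k\le m-1$. Put $i=m-k-1$ and $p=2i$. Since $m+i-1=2i+k$, the partition $\mathcal I_{k+1}$ has the $k+1$ lengths
$$w_p<w_{p+1}<\dots<w_{p+k},$$
distinct by Lemma 2, and $\mathcal I_k$ arises from $\mathcal I_{k+1}$ by merging two of its intervals.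

*The interval $w_p$ is merged.* Otherwise $\mathcal I_k$ contains $w_p$ and a merged interval of length at least $w_{p+1}+w_{p+2}>2w_p$, so $\mathrm{disc}(\mathcal I_k)>2>D$, a contradiction.

*It is merged with $w_{p+1}$.* Otherwise it is merged with some $w_q$, $q\ge p+2$. Then $\mathcal I_k$ still contains $w_{p+1}$, together with an interval of length
$$w_p+w_q\ \ge\ w_p+w_{p+2}\ \ge\ 2w_{p+1}$$
by (2). So $\mathrm{disc}(\mathcal I_k)\ge2>D$, a contradiction.

(For $k=1$ there are only two intervals, and the merger is forced.)

Hence $\mathcal I_k$ has lengths $w_{p+2},\dots,w_{p+k}$ and $w_{2i}+w_{2i+1}=w_{m+i}=w_{2m-k-1}$. As $p+2=2m-2k$ and $p+k=m+i-1=2m-k-2$, this multiset is exactly $A_k$. Read forward in time, step $k$ splits $w_{2m-k-1}$ into $w_{p+1}>w_p$, that is, into $w_{2m-2k-1}>w_{2m-2k-2}$. This completes the induction, and with Step 3 it proves the "only if" direction of part 2.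

**Step 4b.** *This step completes part 2: the interval split is always the unique largest, and there are $2^{m-1}$ optimal strategies.* For $k<m$, step $k$ splits $w_{2m-k-1}$, the unique largest element of $A_k$ because $w$ is strictly increasing. For $0\le j\le m-1$ with $m+j<n$, step $m+j$ splits the interval of length $r^{m-1-j}$ into halves. It is the unique longest at stage $m+j$, since all other unhalved lengths are smaller and the halves are shorter than $1$.

So an optimal strategy is determined by the left/right order of the two pieces at each step. The two pieces have distinct lengths exactly at steps $1,\dots,m-1$. At each of these, either order may be chosen, since by Step 2 and the lower bound any strategy with the listed multisets is optimal. Different choices give different strategies, because the partitions differ right after the first step at which the choices differ. Hence there are exactly $2^{m-1}$ optimal strategies of length $n$.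

## 9. Comparing $x_k$ with $x_1'$ in an optimal strategy

**Step 5.** *This step proves part 3, and with it the claim.* Let $\mathcal S$ be optimal and $1\le k<n$. By part 2, step $k$ splits the largest interval, $x_1=x_1'+x_1''$.

*Stages $k<m$.* Put $p=2m-2k-2$. By Step 4a, $x_1'=w_{p+1}$ and $x_1''=w_p$. The shortest length in $A_k$ is $x_k=w_{2m-2k}=w_{p+2}$; for $k=1$ this is $w_{2m-2}$, the whole interval, so the formula is right there too. By Lemma 2,
$$x_k=w_{p+2}\ \ge\ r\,w_{p+1}=r\,x_1'\ >\ x_1' .$$

*Stages $m\le k<n$.* Here $x_1'=x_1''=x_1/2$. Since $\mathrm{disc}(\mathcal I_k)\le D=2/r$,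
$$x_k\ \ge\ \frac{x_1}D=\frac r2\,x_1=r\,x_1'\ >\ x_1' .$$
Moreover $k\le n-1\le2m-1$, and by the computation in Step 2 the ratio $x_1/x_k$ at stages $m,\dots,2m-1$ is exactly $D$. So $x_k=r\,x_1'$ at every stage $m\le k\le n-1$.

In all cases $x_k\ge2^{1/m}x_1'>x_1'\ge x_1''$ with $m=\lceil n/2\rceil$. For every $n\ge2$ we have $m\le n-1$, so stage $m$ attains equality, and the constant cannot be improved. This proves part 3, and the claim holds in every optimal strategy. $\blacksquare$

By the sharpness example of Section 2, the claim does not follow from $\mathrm{disc}(\mathcal S)<2$ alone: it needs optimality, or at least $\mathrm{disc}(\mathcal S)\le\varphi$. In particular the concrete stages $\{2.65\}$, $\{1.65,1\}$, $\{1.02,1,0.63\}$ found there, although all their ratios lie below $2^{3/4}=\mathrm{disc}(7)$, cannot be the first three stages of an optimal strategy of length $7$. By part 2, such a strategy has stage 2 equal to $\{w_4,w_5\}$ up to scaling, with ratio $w_5/w_4=\frac{r^2+r^3}{1+r}=r^2=\sqrt2$.
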